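# Hereditary classes of graphs whose counting functions are not periodic modulo 2

## 1. Theorem 1 and the words in it

Throughout, a graph is finite and simple, and $[n]=\{1,\dots,n\}$. For a class $\mathcal C$ of graphs closed under isomorphism, $\mathcal C(n)$ is the set of graphs in $\mathcal C$ with vertex set exactly $[n]$, and $Sp_{\mathcal C}(n)=|\mathcal C(n)|$. Two different graphs on $[n]$ are counted separately even if they are isomorphic.

For $t\ge 5$ let $B_{2,t}$ be the following graph. Take disjoint sets $W_0,\dots,W_{t-1}$ with $|W_i|=2^i$, indexed cyclically by $\mathbb Z/t$. Each $W_i$ is independent, $W_i$ is completely joined to $W_{i-1}$ and $W_{i+1}$, and there are no other edges. So $B_{2,t}$ is a cycle of length $t$ whose vertices have been fattened to sizes $1,2,4,\dots,2^{t-1}$, and it has $2^t-1$ vertices. For $A\subseteq\{5,6,\dots\}$ let $\mathcal C_A$ be the class of graphs that have no induced subgraph isomorphic to $B_{2,t}$ for any $t\in A$.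

**Theorem 1.** For every $\varepsilon:\{5,6,\dots\}\to\{0,1\}$ there is exactly one $A\subseteq\{5,6,\dots\}$ with
$$Sp_{\mathcal C_A}(2^t-1)\equiv\varepsilon(t)\pmod 2\qquad\text{for all } t\ge 5 .$$
If $\varepsilon$ is not ultimately periodic (for example, the indicator of the perfect squares), then $Sp_{\mathcal C_A}$ is not ultimately periodic modulo $2$, hence not MC-finite. For all but countably many $A$, $Sp_{\mathcal C_A}$ is not MC-finite.

In words: the parities of the counts at the sizes $31,63,127,\dots$ can be prescribed at will, by choosing which of the graphs $B_{2,5},B_{2,6},\dots$ to forbid.

Let us recall the notions around this statement. A *finite relational vocabulary* $\tau$ is a finite set of relation symbols, each with an arity. For a class $\mathcal C$ of finite $\tau$-structures closed under isomorphism, $Sp_{\mathcal C}(n)$ is again the number of members with universe $[n]$. A graph is a structure with one binary relation that is symmetric and irreflexive.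

**Definition (substructure closed).** A class closed under isomorphism is *substructure closed*, or *hereditary*, if every induced substructure of a member is again a member. Such a class can always be described by a set of forbidden induced substructures, possibly an infinite one.

For instance, triangle-free graphs form a hereditary class; connected graphs do not, since deleting the middle vertex of a path on three vertices disconnects it. Each $\mathcal C_A$ is hereditary by its very definition.

**Definition (MC-finite).** A sequence of integers $s(n)$ is *MC-finite* if for every $m\ge1$ there are $p\ge1$, $r$ and integers $\alpha_1,\dots,\alpha_p$ with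
$$s(n+p)\equiv\sum_{i=1}^{p}\alpha_i\,s(n+p-i)\pmod m\qquad\text{for all } n\ge r .$$

Equivalently, $s$ is ultimately periodic modulo every $m$. Indeed, under a recurrence the block $(s(n),\dots,s(n+p-1))$ modulo $m$ determines the next block, and there are only $m^p$ blocks, so the blocks eventually cycle. Conversely, $s(n+q)\equiv s(n)$ for all $n\ge r$ is itself a linear recurrence. For example, $s(n)=n!$ is MC-finite, because $m$ divides $n!$ once $n\ge m$.

The background is the **Specker–Blatter Theorem**: if all symbols of $\tau$ have arity at most $2$ and $\mathcal C$ is definable in monadic second-order logic MSOL (quantifiers over elements and over subsets of the universe), or even in CMSOL (MSOL with modular counting quantifiers), then $Sp_{\mathcal C}$ is MC-finite. For arity $3$ this fails: there is a first-order sentence over one ternary symbol whose class of finite models has a counting function that is not ultimately periodic modulo $2$.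

A hereditary class need not be definable in any of these logics. So Eldar Fischer and Johann A. Makowsky, in "Extensions and Limits of the Specker-Blatter Theorem", arXiv:2206.12135 (2022), ask: (i) are there substructure closed classes $\mathcal C$ for which $Sp_{\mathcal C}$ is not MC-finite, and (ii) is this possible when all relations are at most binary? Theorem 1 answers (ii) with yes, already for graphs and the modulus $2$. Since a binary vocabulary is a relational vocabulary, it answers (i) with yes too.

Forbidding finitely many structures is expressible in first-order logic. By Specker–Blatter, then, any class as in Theorem 1 with $Sp_{\mathcal C_A}$ not MC-finite must have infinitely many minimal forbidden substructures.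

After Theorem 1 we prove three further results: the exact arity threshold (Theorem 2, Section 6), explicit examples for every prime (Theorem 3, Section 7), and one class that is bad for all moduli at once (Theorem 4, Section 8).

## 2. Three hereditary classes counted by hand

For all graphs, $Sp(n)=2^{n(n-1)/2}$. Modulo $2$ this is $0$ from $n=2$ on.

For edgeless graphs, $Sp(n)=1$.

For disjoint unions of cliques (forbid the induced path on three vertices), $Sp(n)$ is the number $b(n)$ of partitions of $[n]$ into blocks: $1,2,5,15,52,203$ for $n=1,\dots,6$. Modulo $2$ this reads $1,0,1,1,0,1$, and in fact
$$b(n+2)\equiv b(n+1)+b(n)\pmod 2 .$$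
To see this, let the transposition swapping $n+1$ and $n+2$ act on the partitions of $[n+2]$. Its orbits have size $1$ or $2$, so $b(n+2)$ has the parity of the number of fixed partitions. If $n+1,n+2$ share a block, the partition is fixed, and gluing the two points gives $b(n+1)$ such partitions. If they lie in different blocks and the partition is fixed, then no $x\le n$ lies in the block of $n+1$: otherwise the image of that block, which is the block of $n+2$, would also contain $x$. The same holds for the block of $n+2$. So both points are singletons, and there are $b(n)$ such partitions.

This trick, letting a $p$-group act and counting fixed points modulo $p$, returns in Section 7.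

## 3. Forbidding cycles, and the factor $(t-1)!/2$

We need an infinite set of forbidden graphs. The cycles $C_t$ are a natural choice, because a proper induced subgraph of a cycle is acyclic, so no cycle is an induced subgraph of another one. For $A\subseteq\{5,6,\dots\}$, let $\mathcal E_A$ be the class of graphs with no induced $C_t$, $t\in A$.

How does the decision "is $t\in A$?" influence the counts? At sizes $n<t$, not at all. At $n=t$ we can compute it: adding $t$ to $A$ removes from $\mathcal E_A(t)$ exactly the labelled copies of $C_t$ on $[t]$. None of them had been removed before, since they contain no other cycle of $A$. The number of these copies is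
$$\frac{t!}{|\mathrm{Aut}(C_t)|}=\frac{t!}{2t}=\frac{(t-1)!}{2}.$$
If this were odd, we could choose the parity of the count at each $t$ in turn. But for $t\ge5$ it is a multiple of $4!/2=12$. So at $n=t$ the decision is invisible modulo $2$, and at $n>t$ we have no formula for its effect. This is where the attempt stops. (For any fixed modulus $m$ the same happens for all large $t$, since then $m$ divides $(t-1)!/2$.)

In general the number of labelled copies of a graph $F$ on $[n]$, $n=|F|$, is $n!/|\mathrm{Aut}(F)|$. For it to be odd, $|\mathrm{Aut}(F)|$ must contain the full power of $2$ in $n!$; that is, $\mathrm{Aut}(F)$ must contain a Sylow $2$-subgroup of the symmetric group. Complete graphs do have this property, with exactly one labelled copy each. But $K_t$ is an induced subgraph of $K_{t+1}$, so forbidding one clique forbids all larger ones, and the later decisions have no effect.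

We want both properties together: the incomparability of cycles, and as much symmetry as the prime $2$ requires. Replacing the vertices of a cycle by independent sets keeps the cyclic skeleton and adds the automorphism group $\prod_i\mathrm{Sym}(W_i)$. It remains to choose the sizes. If $n=2^t-1$, then $n=1+2+\dots+2^{t-1}$ has all binary digits equal to $1$, and Legendre's formula says that $\prod_i(2^i)!$ contains exactly as many factors $2$ as $n!$. This gives $B_{2,t}$. For $t=5$: the exponent of $2$ in $31!$ is $15+7+3+1=26$, and in $1!\,2!\,4!\,8!\,16!$ it is $0+1+3+7+15=26$.

## 4. Blown-up cycles with parts of sizes $1,p,p^2,\dots$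

We do everything for a general prime $p$, as this costs nothing and is needed later. For $t\ge5$ and integers $w_0,\dots,w_{t-1}\ge1$, let $C_t[w]$ be the graph on a disjoint union of sets $W_i$ ($i\in\mathbb Z/t$), $|W_i|=w_i$, where each $W_i$ is independent, $W_i$ is completely joined to $W_{i\pm1}$, and there are no other edges. Put
$$B_{p,t}=C_t[1,p,p^2,\dots,p^{t-1}],\qquad N_p(t)=1+p+\dots+p^{t-1}=\frac{p^t-1}{p-1}=|B_{p,t}| .$$

**Definition (twins).** Vertices $u,v$ of a graph are *twins* if $N(u)=N(v)$, where $N(\cdot)$ is the set of neighbours. This is an equivalence relation. Twins are non-adjacent: if $v\in N(u)=N(v)$, then $v$ would be its own neighbour.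

In the path $a-b-c$ the twin classes are $\{a,c\}$ and $\{b\}$. In the $4$-cycle opposite vertices are twins, so a vertex of a cycle is not always alone in its class. The next fact shows that length $5$ is enough to exclude this; it says that the parts $W_i$ can be read off from the bare graph.

**Fact 0.** For $t\ge5$ the twin classes of $C_t[w]$ are exactly the sets $W_i$. In particular $C_t$ has no two distinct twins.

*Proof.* A vertex $u\in W_i$ has $N(u)=W_{i-1}\cup W_{i+1}$, so vertices of the same $W_i$ are twins. If vertices of $W_i$ and $W_j$ are twins, then $\{i-1,i+1\}=\{j-1,j+1\}$ in $\mathbb Z/t$. Either $i-1=j-1$, so $i=j$; or $i-1=j+1$ and $i+1=j-1$, so $i-j$ equals both $2$ and $-2$, which gives $4\equiv0\pmod t$. This is impossible for $t\ge5$. The last claim is the case where all $w_i=1$. $\square$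

The next lemma provides the incomparability.

**Lemma 1.** Let $s,t\ge5$. If $C_s[w]$ contains $C_t$ as an induced subgraph, then $s=t$. Hence if $B_{p,t}$ is an induced subgraph of $B_{q,s}$, with $p,q$ primes, then $s=t$.

*Proof.* Two vertices of the induced $C_t$ lying in the same $W_i$ are twins in $C_s[w]$. They have the same neighbours among the vertices of the induced $C_t$, so they are twins in $C_t$, contradicting Fact 0. So the induced $C_t$ uses at most one vertex of each $W_i$. Vertices of distinct parts $W_i,W_j$ are adjacent exactly when $i-j=\pm1$, so sending a vertex to the index of its part embeds $C_t$ as an induced subgraph of $C_s$. A proper induced subgraph of $C_s$ is acyclic, so the embedding uses all of $C_s$, and $s=t$. For the second claim, one vertex from each part of $B_{p,t}$ gives an induced $C_t$ in it. $\square$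

The next lemma is the count that failed for plain cycles. Recall Legendre's formula: if $v_p$ is the exponent of $p$ and $\sigma_p(n)$ is the sum of the base-$p$ digits of $n$, then $v_p(n!)=\dfrac{n-\sigma_p(n)}{p-1}$.

**Lemma 2.** Let $t\ge5$ and $n=N_p(t)$. The number of graphs on $[n]$ isomorphic to $B_{p,t}$ is
$$\frac{n!}{\prod_{i=0}^{t-1}(p^i)!},$$
and this is not divisible by $p$.

*Proof.* An ordered partition $(V_0,\dots,V_{t-1})$ of $[n]$ with $|V_i|=p^i$ determines a copy of $B_{p,t}$ with $W_i=V_i$, and every copy on $[n]$ arises in this way. By Fact 0 the sets $V_i$ are the twin classes of the copy. They have pairwise distinct sizes, so $V_i$ is recovered as the twin class of size $p^i$. Hence copies correspond bijectively to ordered partitions, whose number is the multinomial coefficient displayed.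

The base-$p$ digits of $n=1+p+\dots+p^{t-1}$ are $t$ ones, so $\sigma_p(n)=t$ and $v_p(n!)=\frac{n-t}{p-1}$. The number $p^i$ has digit sum $1$, so
$$\sum_{i=0}^{t-1}v_p\big((p^i)!\big)=\sum_{i=0}^{t-1}\frac{p^i-1}{p-1}=\frac{n-t}{p-1}.$$
The two exponents agree, so the quotient has $p$-adic valuation $0$. $\square$

We shall control counts only at the sparse sizes $N_p(t)$. The last lemma says that this suffices to detect failure of periodicity.

**Lemma 3.** If $s(n)$ is ultimately periodic modulo $p$, then $t\mapsto s(N_p(t))\bmod p$ is ultimately periodic.

*Proof.* Let $s(n+q)\equiv s(n)\pmod p$ for all $n\ge r$. For $t$ so large that $N_p(t)\ge r$, the value $s(N_p(t))\bmod p$ depends only on $N_p(t)\bmod q$. Since $N_p(t+1)=p\,N_p(t)+1$, the sequence $N_p(t)\bmod q$ is an orbit of the map $x\mapsto px+1$ on the finite set $\mathbb Z/q$, so it is ultimately periodic. Therefore so is $s(N_p(t))\bmod p$. $\square$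

For example, with $p=2$ and $q=6$ the residues of $31,63,127,255,\dots$ are $1,3,1,3,\dots$.

## 5. Proof of Theorem 1

**Step 1: at size $2^t-1$ the decision about $t$ flips the parity.** This step shows that the counts form a triangular system in the decisions. Fix $t\ge5$ and put $n=2^t-1=N_2(t)$. For $r>t$ the graph $B_{2,r}$ has more than $n$ vertices, so $\mathcal C_A(n)$ depends only on $A\cap\{5,\dots,t\}$. Let $A_0\subseteq\{5,\dots,t-1\}$ and $A_1=A_0\cup\{t\}$. Then $\mathcal C_{A_1}(n)\subseteq\mathcal C_{A_0}(n)$.

A graph in $\mathcal C_{A_0}(n)\setminus\mathcal C_{A_1}(n)$ contains an induced $B_{2,t}$. Since $B_{2,t}$ has $n$ vertices, the graph is isomorphic to $B_{2,t}$. Conversely, let $G$ be a graph on $[n]$ isomorphic to $B_{2,t}$. By Lemma 1 it contains no induced $B_{2,r}$ with $r\in A_0$, because $r\ne t$. So $G\in\mathcal C_{A_0}(n)$, and clearly $G\notin\mathcal C_{A_1}(n)$. Hence the difference set consists exactly of the labelled copies of $B_{2,t}$ on $[n]$. By Lemma 2 their number is odd, so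
$$Sp_{\mathcal C_{A_0}}(2^t-1)\not\equiv Sp_{\mathcal C_{A_1}}(2^t-1)\pmod2. \tag{1}$$

**Step 2: solve for $A$.** This step turns (1) into existence and uniqueness. Let $\varepsilon$ be given, and suppose $A\cap\{5,\dots,t-1\}$ has been determined. By (1), exactly one of the two options $t\in A$, $t\notin A$ gives $Sp_{\mathcal C_A}(2^t-1)\equiv\varepsilon(t)\pmod 2$, and decisions about $r>t$ do not affect this value. Recursion on $t=5,6,\dots$ produces exactly one $A$.

**Step 3: conclude.** This step derives the failure of MC-finiteness. If $Sp_{\mathcal C_A}$ were ultimately periodic modulo $2$, then by Lemma 3 with $p=2$ the function $\varepsilon(t)=Sp_{\mathcal C_A}(2^t-1)\bmod2$ would be ultimately periodic. The indicator of the squares takes the value $1$ infinitely often but with unbounded gaps, so it is not ultimately periodic.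

For the last claim, every $A$ determines an $\varepsilon$, namely the parities of its counts at $2^t-1$, and by Step 2 the map $A\mapsto\varepsilon$ is a bijection. There are only countably many ultimately periodic $\varepsilon$, so only countably many $A$ can have $Sp_{\mathcal C_A}$ MC-finite. $\square$

Let us run the recursion for the indicator of the squares. If nothing is forbidden, the count at $n=31$ is $2^{465}$, which is even. Since $\varepsilon(5)=0$, we must take $5\notin A$. In the same way $6,7,8\notin A$. At $t=9$ we want an odd count, while without forbidding anything the count is a power of $2$; so $9\in A$. To decide $t=10$ we would need the parity of the number of graphs on $1023$ vertices with no induced $B_{2,9}$. The theorem says that one choice works without telling us which, and Section 7 returns to this.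

## 6. The arity threshold

**Theorem 2.** For a finite relational vocabulary $\tau$, all substructure closed classes of $\tau$-structures have MC-finite $Sp_{\mathcal C}$ if and only if all symbols of $\tau$ have arity $\le1$. More precisely:

(a) If all arities are $\le1$, then for every substructure closed class $\mathcal C$ of $\tau$-structures there are $g_k\in\mathbb Q[n]$ with $Sp_{\mathcal C}(n)=\sum_{k=1}^{q}g_k(n)k^n$ for all large $n$, where $q=2^{\#\text{unary symbols}}$. So $Sp_{\mathcal C}$ ultimately satisfies a linear recurrence with constant integer coefficients, and in particular is MC-finite.

(b) If some symbol has arity $\ge2$, then there is a substructure closed class $\mathcal C$ of $\tau$-structures with $Sp_{\mathcal C}$ not ultimately periodic modulo $2$.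

A small instance of (a): let $\tau$ have one unary symbol $U$, and let $\mathcal C$ be the structures with at most one element in $U$. Then $Sp_{\mathcal C}(n)=n+1$. In the language below, a structure is a pair (number of points in $U$, number of points outside), the allowed pairs are those with first entry at most $1$, the single minimal forbidden pair is $(2,0)$, and the exponential generating function is $(1+x)e^x$, whose coefficients are indeed $n![x^n](1+x)e^x=1+n$.

For (a) recall **Dickson's lemma**: every subset of $\mathbb N^d$, ordered coordinatewise, has only finitely many minimal elements (and every element of the subset lies above one of them).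

**Step 1 of (a): remove nullary symbols.** This reduces the problem to coloured sets. A nullary symbol is true or false in a structure and keeps its value in substructures. So $\mathcal C$ splits into finitely many hereditary classes, one for each valuation of the nullary symbols, and $Sp_{\mathcal C}$ is the sum of their counting functions. Sums of functions of the claimed form are again of this form, and $q$ involves only the unary symbols. So we may assume that all symbols are unary. If $\mathcal C=\emptyset$ there is nothing to prove.

**Step 2 of (a): hereditary classes become down-sets with finitely many obstructions.** Let $Q$ be the set of subsets of $\tau$, which we call colours; $|Q|=q$. A structure on $[n]$ is a map $[n]\to Q$, giving each point the set of symbols that hold at it. Its isomorphism type is the vector $v\in\mathbb N^Q$ of colour multiplicities, with $|v|=\sum_i v_i=n$. One type embeds into another exactly when it is coordinatewise at most the other. So the types of members of $\mathcal C$, together with the vector $0$, form a down-set $D\subseteq\mathbb N^Q$, and for $n\ge1$ a structure on $[n]$ belongs to $\mathcal C$ if and only if its type is in $D$.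

By Dickson's lemma, $\mathbb N^Q\setminus D$ has finitely many minimal elements. Let $c\ge1$ be at least as large as all their coordinates, and let $\min(v,c)$ be the vector with coordinates $\min(v_i,c)$. If $u$ is one of these minimal elements, all $u_i\le c$, so $u\le v$ if and only if $u\le\min(v,c)$. A vector is outside $D$ exactly when it lies above some such $u$. Hence $v\in D$ if and only if $\min(v,c)\in D$, and $D$ is the disjoint union, over the finitely many $a\in D\cap\{0,\dots,c\}^Q$, of the sets
$$D_a=\{v\in\mathbb N^Q:\min(v,c)=a\}.$$

**Step 3 of (a): count each piece.** This step finds the generating function. The number of maps $[n]\to Q$ of type $v$, where $|v|=n$, is $n!/\prod_i v_i!$. The condition $v\in D_a$ restricts each coordinate separately: $v_i=a_i$ if $a_i<c$, and $v_i\ge c$ if $a_i=c$. So the exponential generating function of the structures with type in $D_a$ is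
$$\prod_{i:\,a_i<c}\frac{x^{a_i}}{a_i!}\ \prod_{i:\,a_i=c}\Big(e^x-\sum_{j<c}\frac{x^j}{j!}\Big).$$
Multiplying out, and using that there are $q$ factors in total, we get an expression $\sum_{k=0}^q f_k(x)e^{kx}$ with $f_k\in\mathbb Q[x]$. Summing over $a$, the series $\sum_n Sp_{\mathcal C}(n)x^n/n!$ has this form too, up to its constant term.

For $k\ge1$,
$$n!\,[x^n]\,x^je^{kx}=n(n-1)\cdots(n-j+1)\,k^{n-j},$$
which is a rational polynomial in $n$ times $k^n$ (for $n<j$ both sides are $0$). For $k=0$ the coefficient of $x^j$ vanishes for $n>j$. Therefore $Sp_{\mathcal C}(n)=\sum_{k=1}^qg_k(n)k^n$ for all large $n$.

**Step 4 of (a): the recurrence.** This step passes from the closed form to a recurrence over $\mathbb Z$. Let $E$ be the shift, $(Eh)(n)=h(n+1)$. For a polynomial $g$,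
$$(E-k)\big(g(n)k^n\big)=k\,\big(g(n+1)-g(n)\big)\,k^n,$$
so the degree drops, and a constant becomes $0$. Hence $(E-k)^{1+\deg g}$ annihilates $g(n)k^n$. These operators commute, so $\prod_{k}(E-k)^{1+\deg g_k}$, taken over the $k\in\{1,\dots,q\}$ with $g_k\ne0$, annihilates $Sp_{\mathcal C}(n)$ for all large $n$. (If all $g_k=0$, the sequence is ultimately $0$ and satisfies $s(n+1)=s(n)$ for large $n$.) The polynomial $\prod_k(X-k)^{1+\deg g_k}$ is monic with integer coefficients, so this is a recurrence over $\mathbb Z$, and reducing it modulo $m$ shows MC-finiteness. This proves (a).

**Step 5: part (b), coding graphs into one relation.** Let $R\in\tau$ have arity $r\ge2$. For a graph $G$ let $G^*$ be the $\tau$-structure on the same universe with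
$$R=\{(x,y,\dots,y): xy\in E(G)\}$$
and all other relations empty (false, if nullary). The edges of $G$ can be read off from $G^*$, so $G\mapsto G^*$ is injective on each universe. It commutes with isomorphisms, and also with induced substructures: for a set $U$ of vertices, the tuples of $R$ inside $U$ are exactly those coming from edges inside $U$, so the substructure of $G^*$ on $U$ is $(G[U])^*$. Hence, for a hereditary graph class $\mathcal C$, the class $\mathcal C^*=\{G^*:G\in\mathcal C\}$ is substructure closed and $Sp_{\mathcal C^*}=Sp_{\mathcal C}$. Apply this to a class $\mathcal C_A$ from Theorem 1 that is not ultimately periodic modulo $2$. This proves (b), and (a) and (b) together give the equivalence. $\square$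

## 7. Explicit classes for every prime

In Theorem 1 the set $A$ comes from a recursion through parities that we do not know. We now want a class described outright, for any prime $p$. A natural attempt is to turn the construction around: instead of forbidding the $B_{p,t}$, $t\in A$, take all induced subgraphs of these graphs. The difficulty is that at size $N_p(s)$ the class then contains not only the copies of $B_{p,s}$ (if $s\in A$) but also pieces of $B_{p,t}$ for all larger $t\in A$. Some of these pieces have lost a whole part and are blow-ups of paths; others keep all $t$ parts in shrunken form. We handle the two kinds separately. For the first kind we add *all* blow-ups of disjoint unions of paths to the class, so that their number no longer depends on $A$ and is MC-finite by Specker–Blatter. For the second kind, a $p$-group action will show that everything except $B_{p,s}$ itself cancels modulo $p$.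

**Definition (the class $\mathcal L$).** A *linear forest* is a disjoint union of paths, one-vertex paths included. $\mathcal L$ is the class of graphs obtained from a linear forest by replacing each vertex by a nonempty independent set (a *part*) and each edge by a complete bipartite graph. Put $L(n)=Sp_{\mathcal L}(n)$.

For example, the complete bipartite graph $K_{2,3}$ is in $\mathcal L$ (blow up one edge), and so is the $4$-cycle $K_{2,2}$; but $C_5$ is not, as the argument in Step 2 below shows. $\mathcal L$ is hereditary: an induced subgraph of a blow-up of $F$ is a blow-up of the induced subgraph of $F$ on the parts that are still nonempty, and this is again a linear forest.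

**Definition (the class $\mathcal H_{p,A}$).** For a prime $p$ and $A\subseteq\{5,6,\dots\}$ put
$$\mathcal H_{p,A}=\mathcal L\ \cup\ \{G: G\cong C_t[w],\ t\in A,\ 1\le w_i\le p^i\ (0\le i\le t-1)\}.$$

This class is hereditary. Deleting a vertex from $C_t[w]$ lowers one $w_i$ by one; if $w_i$ is still positive we stay in the second set, and if it becomes $0$ we are left with a blow-up of a path, which lies in $\mathcal L$.

**Theorem 3.** For every prime $p$, every $A\subseteq\{5,6,\dots\}$ and all $s\ge5$,
$$Sp_{\mathcal H_{p,A}}(N_p(s))\equiv L(N_p(s))+[s\in A]\pmod p ,$$
where $[s\in A]$ is $1$ if $s\in A$ and $0$ otherwise. Consequently, if $A$ is not an ultimately periodic set (for example, the perfect squares $\ge9$), then $Sp_{\mathcal H_{p,A}}$ is not ultimately periodic modulo $p$. All graphs in $\mathcal H_{p,A}$ are triangle-free, and they are bipartite if $A$ contains only even numbers.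

**Step 1: $L$ is MC-finite.** For this we define $\mathcal L$ in MSOL. We claim that $G\in\mathcal L$ if and only if there is a set $X$ of vertices containing exactly one vertex of each twin class of $G$ such that $G[X]$ is a linear forest.

Suppose $G$ is a blow-up of a linear forest $F$. Vertices of the same part have the same neighbours, so each part lies in one twin class. Take any $X$ with exactly one vertex in each twin class. Then $X$ has at most one vertex in each part, so $G[X]$ is isomorphic to an induced subgraph of $F$, which is a linear forest.

Conversely, for any such transversal $X$, the graph $G$ is a blow-up of $G[X]$, with the twin classes as parts. Indeed, twin classes are independent sets. If $u\sim v$ and $u',v'$ are twins of $u,v$ respectively, then $v\in N(u)=N(u')$, so $u'\in N(v)=N(v')$, so $u'\sim v'$; hence two classes are completely joined or have no edges between them. So if $G[X]$ is a linear forest, then $G\in\mathcal L$.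

The condition is expressible in MSOL. "$u,v$ are twins" is first-order, hence so is "every vertex has a twin in $X$ (possibly itself) and no two distinct elements of $X$ are twins". A graph is a linear forest exactly when all degrees are at most $2$ and it has no cycle, since a tree with maximum degree at most $2$ is a path. It has a cycle exactly when some nonempty set of vertices induces a subgraph of minimum degree at least $2$: if there is a cycle, take its vertex set; conversely, a nonempty finite graph of minimum degree at least $2$ contains a cycle. So "$G[X]$ is a linear forest" says that every vertex of $X$ has at most two neighbours in $X$, and that there is no nonempty $Y\subseteq X$ in which every vertex has at least two neighbours in $Y$. Together with symmetry and irreflexivity of the edge relation, this is an MSOL sentence over one binary relation, and the Specker–Blatter Theorem applies.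

**Step 2: split the count.** This step separates the part depending on $A$. Let $X_t(n)$ be the set of graphs on $[n]$ isomorphic to $C_t[w]$ for some $w$ with $1\le w_i\le p^i$ for $0\le i\le t-1$. By Fact 0 a graph in $X_t(n)$ has exactly $t$ twin classes, so the sets $X_t(n)$ for different $t\ge5$ are disjoint. They are also disjoint from $\mathcal L$. A member of $X_t(n)$ contains an induced $C_t$, which has no distinct twins. Inside a blow-up of a linear forest $F$, two vertices of this $C_t$ in the same part would be twins in it; so it uses at most one vertex per part and embeds in the acyclic graph $F$, which is impossible. Therefore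
$$Sp_{\mathcal H_{p,A}}(n)=L(n)+\sum_{t\in A}|X_t(n)| , \tag{2}$$
where only $t\le n$ contribute. The congruence of the theorem will follow from
$$|X_t(n)|\equiv[t=s]\pmod p\qquad\text{for } s,t\ge5,\ n=N_p(s). \tag{3}$$
For $t<s$ the set $X_t(n)$ is empty, since its members would have at most $N_p(t)<n$ vertices. For $t=s$ it consists of the copies of $B_{p,s}$. The case with real content is $t>s$. For instance, for $p=2$ and $n=31$, $t=31$ it consists of the copies of $C_{31}$, and their number $30!/2$ is indeed even. The argument below treats all $t$ uniformly.

**Step 3: a $p$-group acts on $X_t(n)$.** This step replaces counting modulo $p$ by finding fixed points. Partition $[n]$ into sets $O_0,\dots,O_{s-1}$ with $|O_i|=p^i$. Let $\sigma_i$ be a $p^i$-cycle on $O_i$ that fixes all other points ($\sigma_0$ is the identity), and let $P=\langle\sigma_0,\dots,\sigma_{s-1}\rangle$. The $\sigma_i$ commute and have $p$-power order, so $P$ is an abelian $p$-group, and its orbits on $[n]$ are $O_0,\dots,O_{s-1}$. It acts on $X_t(n)$ by relabelling vertices. The orbits of a $p$-group have $p$-power size, so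
$$|X_t(n)|\equiv\big|\{G\in X_t(n): P\le\mathrm{Aut}(G)\}\big|\pmod p .$$

**Step 4: $P$ acts on the skeleton cycle by at most one reflection.** This restricts the fixed graphs. Let $G\in X_t(n)$ be fixed by $P$, so $P\le\mathrm{Aut}(G)$, and fix an isomorphism $G\cong C_t[w]$; by Fact 0 the parts $W_0,\dots,W_{t-1}$ are the twin classes of $G$. Automorphisms permute the twin classes and preserve which pairs of classes are joined. So we get a homomorphism $\varphi:P\to\mathrm{Aut}(C_t)$ into the dihedral group of order $2t$. The single point of $O_0$ is fixed by $P$, so its twin class is mapped to itself, and $\varphi(P)$ fixes a vertex of $C_t$. The stabilizer of a vertex in the dihedral group is $\{1,\rho\}$, where $\rho$ is the reflection through this vertex. Hence $\varphi(P)\subseteq\{1,\rho\}$.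

**Step 5: $\varphi$ is trivial.** This step excludes the reflection. If $p$ is odd, a $p$-group has only the trivial homomorphism into a group of order $2$. Let $p=2$, and suppose $\varphi$ is nontrivial. Then $\varphi(\sigma_i)=\rho$ for some $i$. A reflection of $C_t$ fixes at most two vertices, so $\sigma_i$ moves at least $t-2\ge3$ twin classes. A moved class $W$ contains no fixed point $v$ of $\sigma_i$, because $v\in W\cap\sigma_i(W)$ would force $\sigma_i(W)=W$. All points outside $O_i$ are fixed by $\sigma_i$, so every moved class is contained in $O_i$. On the other hand $\langle\sigma_i\rangle$ is transitive on $O_i$, so the classes meeting $O_i$ form a single orbit under $\langle\rho\rangle$, which has order $2$; hence at most two classes meet $O_i$. But at least three are contained in it, a contradiction.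

**Step 6: exactly one fixed graph if $t=s$, and none otherwise.** This step proves (3). By Step 5 every twin class of a fixed graph $G$ is $P$-invariant, so it is a nonempty union of orbits. There are $t$ classes and $s$ orbits, whence $t\le s$. Also
$$N_p(s)=n=\sum_{i=0}^{t-1}w_i\le\sum_{i=0}^{t-1}p^i=N_p(t),$$
so $s\le t$. Thus $t=s$, and equality of the sums with $w_i\le p^i$ forces $w_i=p^i$ for all $i$. Now there are as many classes as orbits, so each class is a single orbit; as the sizes $p^i$ are distinct, $W_i=O_i$. So $G$ is the one graph isomorphic to $B_{p,s}$ with $W_i=O_i$ for all $i$. Conversely, this graph is in $X_s(n)$ and is fixed by $P$, because $P$ maps each $O_i$ to itself. So the number of fixed graphs is $[t=s]$, which proves (3). With (2) we obtain the congruence of the theorem.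

**Step 7: the consequences.** Suppose $Sp_{\mathcal H_{p,A}}$ were ultimately periodic modulo $p$. So is $L$, by Step 1. By Lemma 3 both become ultimately periodic modulo $p$ along $N_p(s)$, and so does their difference, which is $[s\in A]$ modulo $p$. Since $0\not\equiv1\pmod p$, the set $A$ would be ultimately periodic, contrary to its choice.

Finally, sending each vertex to the index of its part is a graph homomorphism $C_t[w]\to C_t$, and likewise blow-ups of linear forests map to linear forests. A triangle would map to a triangle, and neither $C_t$ with $t\ge5$ nor a forest has one. A homomorphism into a bipartite graph makes the source bipartite; forests are bipartite, and so is $C_t$ for even $t$. $\square$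

For a concrete bipartite example, take $A$ to be the even squares $16,36,64,\dots$, which is not ultimately periodic.

## 8. One class for all moduli

The classes so far are tied to one prime. To combine the primes, we return to forbidding graphs, and reserve infinitely many cycle lengths for each prime.

**Theorem 4.** There is a hereditary class of graphs $\mathcal C$ such that for every $m\ge2$, $Sp_{\mathcal C}$ is not ultimately periodic modulo $m$.

It suffices to treat prime moduli, since ultimate periodicity modulo $m$ implies it modulo every prime divisor of $m$.

**Step 1: set-up.** Partition $\{5,6,\dots\}$ into infinite sets $T_p$, one for each prime $p$. For $t\in T_p$ put $F_t=B_{p,t}$. For $A\subseteq\{5,6,\dots\}$ let $\mathcal D_A$ be the class of graphs with no induced $F_t$, $t\in A$. By Lemma 1, which allows different primes, no $F_t$ is an induced subgraph of $F_r$ for $r\ne t$.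

We would like to repeat the recursion of Theorem 1 for each prime, but the decisions made for other primes also influence the counts. The way around this is to freeze all other decisions: whatever they are, those in $T_p$ remain visible modulo $p$.

**Step 2: with $A\setminus T_p$ frozen, $A\cap T_p$ can be read off modulo $p$.** This step is the analogue of (1). Fix $p$, let $A\ne A'$ agree outside $T_p$, let $t\in T_p$ be the least element of their symmetric difference, say $t\in A'\setminus A$, and put $n=N_p(t)=|F_t|$. For $r\in T_p$ with $r>t$ we have $|F_r|=N_p(r)>n$, so such $r$ play no role for graphs on $[n]$. Below $t$ and outside $T_p$ the sets agree. So on $[n]$ the conditions defining $\mathcal D_A$ and $\mathcal D_{A'}$ differ only in that $\mathcal D_{A'}$ additionally forbids $F_t$, and $\mathcal D_{A'}(n)\subseteq\mathcal D_A(n)$.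

A graph in $\mathcal D_A(n)\setminus\mathcal D_{A'}(n)$ contains an induced $F_t$ and has $n=|F_t|$ vertices, so it is isomorphic to $F_t$. Conversely, a graph on $[n]$ isomorphic to $F_t$ contains no induced $F_r$ with $r\in A$, because $t\notin A$; so it lies in $\mathcal D_A(n)$, and it is not in $\mathcal D_{A'}(n)$. By Lemma 2 the number of these graphs is not divisible by $p$, so
$$Sp_{\mathcal D_A}(n)\not\equiv Sp_{\mathcal D_{A'}}(n)\pmod p .$$
Hence for fixed $A\setminus T_p$ the map
$$A\cap T_p\ \longmapsto\ \big(Sp_{\mathcal D_A}(n)\bmod p\big)_{n}$$
is injective. There are only countably many ultimately periodic sequences modulo $p$. So for fixed $A\setminus T_p$ only countably many choices of $A\cap T_p$ give an ultimately periodic sequence modulo $p$.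

**Step 3: the bad sets have measure zero.** This step lets us avoid all primes at once. Identify subsets of $\{5,6,\dots\}$ with points of $\{0,1\}^{\{5,6,\dots\}}$, with the uniform product measure (independent fair coin tosses). Let
$$\mathrm{Bad}_p=\{A: Sp_{\mathcal D_A}\text{ is ultimately periodic modulo }p\}=\bigcup_{r,q\ge1}\ \bigcap_{n\ge r}\{A: Sp_{\mathcal D_A}(n+q)\equiv Sp_{\mathcal D_A}(n)\!\!\pmod p\}.$$
The number $Sp_{\mathcal D_A}(n)$ depends only on those $t$ with $|F_t|\le n$. Since $|F_t|\ge t$, these are finitely many coordinates of $A$. So each set in braces is clopen, and $\mathrm{Bad}_p$ is Borel.

Write the space as $\{0,1\}^{T_p}\times\{0,1\}^{\{5,6,\dots\}\setminus T_p}$, with the product of the two uniform measures. By Step 2, the section of $\mathrm{Bad}_p$ over each fixed $A\setminus T_p$ is a countable subset of $\{0,1\}^{T_p}$. Since $T_p$ is infinite, a single point of $\{0,1\}^{T_p}$ has measure at most $2^{-k}$ for every $k$, hence measure $0$, and countable sets have measure $0$. By Fubini's theorem $\mathrm{Bad}_p$ has measure $0$.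

**Step 4: conclude.** The union of the sets $\mathrm{Bad}_p$ over the countably many primes has measure $0$, while the whole space has measure $1$. Any $A$ outside the union gives a hereditary class $\mathcal D_A$ for which $Sp_{\mathcal D_A}$ is not ultimately periodic modulo any prime, and therefore not modulo any $m\ge2$. $\square$
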